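\title{Hypergraphs with small intersections that contain an expanded clique are not Sidorenko}

\begin{abstract}
An $r$-uniform hypergraph $F$ is Sidorenko if its homomorphism density in every $r$-uniform hypergraph $H$ is at least the edge density of $H$ raised to the power $e(F)$. Let $2\le k\le r$, and let $\mathrm E^r(K_{k+1}^k)$ be obtained from the complete $k$-uniform hypergraph on $k+1$ vertices by adding $r-k$ new vertices to each edge. We prove that if any two edges of $F$ share fewer than $k$ vertices and $F$ contains $\mathrm E^r(K_{k+1}^k)$, then $F$ is not Sidorenko. The counterexample is a random hypergraph whose edge probabilities are perturbed by random signs on $(k-1)$-sets, and it can be taken arbitrarily close to quasirandom at any density. The same construction shows that hypergraphs of odd Berge girth are not Sidorenko. For $k<r$ the bound on intersections cannot be relaxed from $k-1$ to $k$.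
\end{abstract}

\section{Introduction}\label{sec:intro}

Fix an integer $r\ge 2$. An \emph{$r$-graph} $H$ consists of a finite nonempty vertex set $V(H)$ and a set $E(H)$ of $r$-element subsets of $V(H)$, the edges; we write $v(H)=|V(H)|$ and $e(H)=|E(H)|$. We also write $[n]=\{1,\dots,n\}$ and $\binom Xj$ for the set of $j$-element subsets of $X$. A \emph{homomorphism} from an $r$-graph $F$ to $H$ is a map $\phi:V(F)\to V(H)$ such that $\phi(e)\in E(H)$ for every $e\in E(F)$; such a map is injective on each edge, but need not be injective. The \emph{homomorphism density}
\[
t_F(H)=\frac{\hom(F,H)}{v(H)^{v(F)}},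
\]
where $\hom(F,H)$ is the number of homomorphisms, is the probability that a uniformly random map $V(F)\to V(H)$ is a homomorphism. Let $K=K_r^r$ be the $r$-graph consisting of a single edge, so that $t_K(H)=r!\,e(H)/v(H)^r$ is the edge density of $H$. The $r$-graph $F$ is \emph{Sidorenko} if
\begin{equation}\label{eq:sid}
t_F(H)\ge t_K(H)^{e(F)}\qquad\text{for every $r$-graph $H$.}
\end{equation}

The right-hand side is the value that a random host gives. If each $r$-subset of a large set is an edge of $H$ independently with probability $p$, then a fixed injective map is a homomorphism from $F$ with probability $p^{e(F)}$, and almost all maps are injective. So \eqref{eq:sid} says that no host has asymptotically fewer copies of $F$ than a random host of the same edge density.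

Densities are multiplicative over disjoint unions, $t_{F_1\sqcup F_2}=t_{F_1}t_{F_2}$, so a matching satisfies \eqref{eq:sid} with equality. In the other direction there is a simple obstruction. Call $F$ \emph{$r$-partite} if its vertices can be colored with $r$ colors so that every edge receives all colors, that is, if $\hom(F,K)>0$. If $F$ is not $r$-partite, then \eqref{eq:sid} fails for $H=K$, because $t_K(K)=r!/r^r>0$. The complete $k$-graph $K_{k+1}^k$ on $k+1$ vertices, $k\ge2$, is a basic example: any two of its $k+1$ vertices lie in a common edge, so $k$ colors do not suffice, and $K_{k+1}^k$ is not a Sidorenko $k$-graph.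

For a $k$-graph $G$ and $r\ge k$, the \emph{expansion} $\mathrm E^r(G)$ is the $r$-graph obtained by adding to each edge of $G$ a set of $r-k$ new vertices, these sets being disjoint from each other and from $V(G)$. We call $V(G)$ the \emph{core} and the new vertices \emph{private}. Densities of expansions are read off from the codegrees of the host. For an $r$-graph $H$ and $1\le k\le r$, let $w_k(y_1,\dots,y_k)$ be the probability that $\{y_1,\dots,y_k,z_{k+1},\dots,z_r\}\in E(H)$ when $z_{k+1},\dots,z_r$ are independent uniform vertices of $H$. This is a symmetric function $V(H)^k\to[0,1]$. Once the images of the core vertices are fixed, the private vertices of different edges are mapped independently, so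
\begin{equation}\label{eq:codegree}
t_{\mathrm E^r(G)}(H)=\mathbb E_\phi\prod_{\{a_1,\dots,a_k\}\in E(G)}w_k(\phi(a_1),\dots,\phi(a_k)),
\qquad
t_K(H)=\mathbb E_y\,w_k(y),
\end{equation}
with $\phi:V(G)\to V(H)$ and $y\in V(H)^k$ uniformly random. Thus \eqref{eq:sid} for $\mathrm E^r(G)$ is a weighted form of \eqref{eq:sid} for $G$, and one guesses that $\mathrm E^r(K_{k+1}^k)$ inherits the failure of $K_{k+1}^k$. The simple obstruction does not show this when $r>k$: give the $k+1$ core vertices distinct colors and the $r-k$ private vertices of each edge the $r-k$ colors missing from it, and $\mathrm E^r(K_{k+1}^k)$ is seen to be $r$-partite.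

A harder question is whether the failure survives when further edges are added. The problem posed by Nie and Spiro~\cite{NS} is to decide the following for $2\le k\le r$: if any two edges of $F$ share fewer than $k$ vertices and $F$ contains $\mathrm E^r(K_{k+1}^k)$ as a (not necessarily induced) subgraph, must $F$ fail to be Sidorenko? The intersection condition says that each $k$-set lies in at most one edge; the expansion itself satisfies it, since two of its edges share exactly $k-1$ vertices. For $k=2$ the question concerns linear hypergraphs that contain a loose triangle. The answer is yes.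

\begin{theorem}\label{thm:main}
Let $2\le k\le r$. If $F$ is an $r$-graph with $|e\cap f|<k$ for all distinct $e,f\in E(F)$, and $F$ contains $\mathrm E^r(K_{k+1}^k)$ as a subgraph, then $F$ is not Sidorenko.
\end{theorem}

For $k=r$ the intersection condition holds automatically and $F\supseteq K_{r+1}^r$ is not $r$-partite, so the content lies in the range $k<r$. The value $k=1$ has to be excluded, since $F$ would then be a matching. The intersection condition is needed, and it is sharp.

\begin{theorem}\label{thm:sharp}
For all $2\le k<r$ there is a Sidorenko $r$-graph that contains $\mathrm E^r(K_{k+1}^k)$ and in which any two distinct edges meet in at most $k$ vertices.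
\end{theorem}

So containing a non-Sidorenko subgraph is not enough, and a proof of Theorem~\ref{thm:main} must account for all edges of $F$ at once, about most of which we know very little. We therefore stay close to a random host, where \eqref{eq:sid} is asymptotically tight for every $F$, and perturb the edge probabilities by a small amount $\varepsilon$. The density of $F$ becomes a polynomial in $\varepsilon$, and it suffices to make its first nonconstant term negative while the edge density stays fixed. Section~\ref{sec:examples} carries this out by hand in two small cases. Section~\ref{sec:criterion} turns it into a general criterion (Theorem~\ref{thm:criterion}), which also shows that \eqref{eq:sid} fails for hosts arbitrarily close to quasirandom at every density. Section~\ref{sec:main} deduces Theorem~\ref{thm:main}, Section~\ref{sec:girth} applies the criterion to Berge girth and loose cycles, and Section~\ref{sec:sharp} proves Theorem~\ref{thm:sharp}.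

\section{Two small cases}\label{sec:examples}

In both examples $H$ is a random $r$-graph on $[n]$, and we compute the probability that a fixed injective map $V(F)\to[n]$ is a homomorphism, identifying $V(F)$ with its image. Lemma~\ref{lem:density} below shows that this probability is the limit of $t_F(H)$ as $n\to\infty$.

\begin{example}[$k=2$, $r=3$]\label{ex:P}
Let $P$ be the $3$-graph whose six vertices are the edges $ij$ of the complete graph $K_4$ on $\{1,2,3,4\}$, and whose four edges are the stars $e_i=\{ij:j\ne i\}$. Two edges $e_i,e_j$ share only the vertex $ij$. The edges $e_1,e_2,e_3$ form a loose triangle $\mathrm E^3(K_3^2)$ with core $\{12,13,23\}$ and private vertices $14,24,34$. The three perfect matchings of $K_4$ are color classes showing that $P$ is $3$-partite.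

Give each vertex $x\in[n]$ an independent uniform sign $f(x)\in\{1,-1\}$, and then make each triple $T=\{x,y,z\}$ an edge independently with probability
\[
W(T)=p\bigl(1-\varepsilon\,(f(x)f(y)+f(x)f(z)+f(y)f(z))\bigr),
\]
where $0<\varepsilon\le\frac13$ and $p(1+\varepsilon)\le1$. A triple with three equal signs has $W=p(1-3\varepsilon)$, any other triple has $W=p(1+\varepsilon)$, and the average is $\frac14p(1-3\varepsilon)+\frac34p(1+\varepsilon)=p$. The edge density is unchanged.

The probability that all four edges of $P$ are present is $\mathbb E_f\prod_{i}W(e_i)$. Multiply out: from each factor we take either $p$ or a term $-p\varepsilon f(x)f(y)$ with $x,y\in e_i$. The expectation of the resulting product of signs is $0$ unless every vertex of $P$ is taken an even number of times, and then it is $1$. The vertex $ij$ lies only in $e_i$ and $e_j$, so it must be taken by both or by neither. Hence the vertices taken form a subgraph of $K_4$ in which each $i$ has degree $2$ (if $e_i$ contributed a pair) or $0$. These subgraphs are the empty graph, four triangles and three $4$-cycles, so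
\[
\mathbb E_f\prod_{i=1}^4W(e_i)=p^4\bigl(1+4(-\varepsilon)^3+3(-\varepsilon)^4\bigr)=p^4(1-4\varepsilon^3+3\varepsilon^4)<p^4 .
\]
The signs have removed all terms of order $\varepsilon$ and $\varepsilon^2$, and the leading correction counts the four loose triangles of $P$ with a negative sign.
\end{example}

\begin{example}[$k=3$, $r=4$]\label{ex:tetra}
Let $F=\mathrm E^4(K_4^3)$, with core $S$ of size $4$ and edges $e_s=(S\setminus\{s\})\cup\{z_s\}$ for $s\in S$. Two things go wrong with the previous construction.

First, signs on vertices are too coarse. Take $W(T)=p\bigl(1+\tau\varepsilon\sum_{\{x,y\}\subset T}f(x)f(y)\bigr)$ with $\tau=\pm1$. A term of order $\varepsilon^2$ survives exactly when two edges contribute the same pair. Each of the six pairs of edges of $F$ shares exactly one pair of vertices, so we obtain $p^4(1+6\varepsilon^2+O(\varepsilon^3))>p^4$ for either value of $\tau$. No two edges share a triple, however, so we move one level up: put independent signs $f$ on the \emph{pairs} of $[n]$ and let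
\[
W(T)=p\Bigl(1+\varepsilon\sum_{A\in\binom T3}u(A)\Bigr),\qquad u(\{x,y,z\})=\tau f(xy)f(xz)f(yz).
\]
Now a term survives when the chosen triples cover every pair an even number of times. A chosen triple containing a private vertex $z_s$ covers a pair through $z_s$ that no other edge contains, so only the core triples $S\setminus\{s\}$ can be chosen. The pair $S\setminus\{s,t\}$ lies in exactly the two core triples $S\setminus\{s\}$ and $S\setminus\{t\}$, which are therefore both chosen or both not chosen. So all four are chosen or none is, and the probability is $p^4(1+\tau^4\varepsilon^4)$.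

This is the second problem: the number of edges is even, so a constant coefficient $\tau$ gives the wrong sign. We want exactly one of the four core triples to carry a minus sign, and for this the coefficient must be able to tell the triples apart. Color $[n]$ at random with colors $1,2,3,4$, independently of $f$, and replace $\tau$ by a coefficient $\sigma$ that depends on the colors of $x,y,z$: let $\sigma=-1$ if the colors are $2,3,4$ in some order, $\sigma=1$ if they are distinct and include $1$, and $\sigma=0$ if a color repeats. If $S$ receives four different colors, the product of the four coefficients is $-1$; otherwise some core triple has a repeated color and the product is $0$. The probability becomes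
\[
p^4\Bigl(1-\frac{4!}{4^4}\,\varepsilon^4\Bigr)=p^4\Bigl(1-\frac3{32}\,\varepsilon^4\Bigr)<p^4,
\]
while $\mathbb E\,W(T)=p$ because each $u(A)$ has mean zero over $f$.
\end{example}

\section{Even selections and a criterion}\label{sec:criterion}

The examples have two independent ingredients. The signs on $(k-1)$-sets decide \emph{which} terms of the expansion survive; the colors decide \emph{what} each survivor contributes. The next definition names the terms, the survivors and their contributions. Throughout, $2\le k\le r$.

\begin{definition}\label{def:selection}
A \emph{$k$-selection} in an $r$-graph $G$ is a family $\mathcal A=(A_e)_{e\in D}$ with $D\subseteq E(G)$ and $A_e\in\binom ek$. Its \emph{size} is $|\mathcal A|=|D|$. It is \emph{even} if every $(k-1)$-subset of $V(G)$ is contained in $A_e$ for an even number of $e\in D$. The empty selection ($D=\emptyset$) is even. If $G$ has a nonempty even $k$-selection, $\ell_k(G)$ denotes the least size of one.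

For $q\ge1$ and a symmetric function $\sigma:[q]^k\to[-1,1]$, put
\[
t_{\mathcal A}(\sigma)=\mathbb E_c\prod_{e\in D}\sigma(c(A_e)),
\]
where $c:V(G)\to[q]$ is uniformly random and $\sigma(c(A))=\sigma(c(a_1),\dots,c(a_k))$ for $A=\{a_1,\dots,a_k\}$. For the empty selection this is $1$.
\end{definition}

The sets $A_e$ may coincide for different $e$, and are counted with multiplicity. If each $A_e$ is viewed as a $(k-1)$-dimensional simplex, evenness says that the boundary of $\sum_eA_e$ vanishes modulo $2$; the hypergraph $K_{k+1}^k$ enters as the boundary of a $k$-dimensional simplex.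

\begin{theorem}\label{thm:criterion}
Let $2\le k\le r$, let $F$ be an $r$-graph that has a nonempty even $k$-selection, and let $\ell=\ell_k(F)$. Suppose that for some $q\ge1$ and some symmetric $\sigma:[q]^k\to[-1,1]$,
\[
\Lambda:=\sum_{\mathcal A}t_{\mathcal A}(\sigma)<0,
\]
where the sum is over the even $k$-selections of $F$ of size $\ell$. Then $F$ is not Sidorenko. Moreover, for every $p\in(0,1)$, every $\delta>0$ and every finite family $\mathcal G$ of $r$-graphs there is an $r$-graph $H$ with $t_F(H)<t_K(H)^{e(F)}$ and $|t_G(H)-p^{e(G)}|<\delta$ for all $G\in\mathcal G$.
\end{theorem}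

The last sentence says that the counterexample can be made to agree with a random host of density $p$, up to $\delta$, in any finite list of densities.

\begin{remark}\label{rem:small}
A $k$-set has $k\ge2$ subsets of size $k-1$, and two different $k$-sets have at most one such subset in common. Hence a selection of size $1$ is never even, and a selection $(A_e,A_f)$ of size $2$ is even if and only if $A_e=A_f$, in which case $t_{\mathcal A}(\sigma)=\mathbb E_c\,\sigma(c(A_e))^2\ge0$. Consequently $\ell_k(F)=2$ exactly when two edges of $F$ share at least $k$ vertices, and then $\Lambda\ge0$ for every $\sigma$. The intersection condition of Theorem~\ref{thm:main} is thus necessary for the criterion to apply with the parameter $k$.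
\end{remark}

\subsection*{The random host}
Fix $k,r,q,\sigma$, a density $p\in(0,1)$, and $\varepsilon\in(0,1]$ with
\begin{equation}\label{eq:eps}
\varepsilon\binom rk\le\min\Bigl\{1,\frac{1-p}p\Bigr\}.
\end{equation}
For $n\ge1$ choose, independently, a uniformly random coloring $c:[n]\to[q]$ and a uniformly random signing $f:\binom{[n]}{k-1}\to\{1,-1\}$. For $A\in\binom{[n]}k$ and $T\in\binom{[n]}r$ let
\[
u(A)=\sigma(c(A))\prod_{B\in\binom A{k-1}}f(B),
\qquad
W(T)=p\Bigl(1+\varepsilon\sum_{A\in\binom Tk}u(A)\Bigr).
\]
Since $|u(A)|\le1$, the sum has absolute value at most $\binom rk$, and \eqref{eq:eps} gives $0\le W(T)\le p+(1-p)=1$. Given $c$ and $f$, let $H_n$ be the random $r$-graph on $[n]$ that contains each $T$ independently with probability $W(T)$. Example~\ref{ex:P} is the case $k=2$, $q=1$, $\sigma\equiv-1$.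

\begin{lemma}\label{lem:density}
For an $r$-graph $G$ let
\[
\pi_G=p^{e(G)}\sum_{\mathcal A}\varepsilon^{|\mathcal A|}\,t_{\mathcal A}(\sigma),
\]
where the sum is over all even $k$-selections of $G$, including the empty one. Then $|\mathbb E\,t_G(H_n)-\pi_G|\le\binom{v(G)}2/n$, and $t_G(H_n)\to\pi_G$ in probability as $n\to\infty$.
\end{lemma}

\begin{proof}
Let $v=v(G)$.

\emph{Injective maps.} Let $\phi:V(G)\to[n]$ be injective. The sets $\phi(e)$, $e\in E(G)$, are distinct $r$-sets, so given $c$ and $f$ they are edges of $H_n$ independently, and
\[
\Pr(\phi\text{ is a homomorphism})=\mathbb E_{c,f}\prod_{e\in E(G)}W(\phi(e))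
=p^{e(G)}\,\mathbb E_{c,f}\prod_{e\in E(G)}\Bigl(1+\varepsilon\sum_{A\in\binom ek}u(\phi(A))\Bigr).
\]
To multiply out we take from each factor either $1$ or a term $\varepsilon u(\phi(A_e))$ with $A_e\in\binom ek$; such choices are exactly the $k$-selections $\mathcal A=(A_e)_{e\in D}$. Since $c$ and $f$ are independent, the right-hand side equals
\[
p^{e(G)}\sum_{\mathcal A}\varepsilon^{|\mathcal A|}\;
\mathbb E_c\Bigl[\prod_{e\in D}\sigma(c(\phi(A_e)))\Bigr]\;
\mathbb E_f\Bigl[\prod_{B}f(\phi(B))^{d_{\mathcal A}(B)}\Bigr],
\]
where $B$ ranges over $\binom{V(G)}{k-1}$ and $d_{\mathcal A}(B)$ is the number of $e\in D$ with $B\subset A_e$. As $\phi$ is injective, the signs $f(\phi(B))$ are independent and uniform. So the last expectation is $1$ if all $d_{\mathcal A}(B)$ are even and $0$ otherwise. Also $c\circ\phi$ is a uniformly random map $V(G)\to[q]$, so the expectation over $c$ equals $t_{\mathcal A}(\sigma)$. Hence every injective $\phi$ is a homomorphism with probability exactly $\pi_G$. The number $\pi_G$ does not depend on $n$, and taking $n\ge v$ shows that $\pi_G\in[0,1]$.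

\emph{Expectation.} We have $\mathbb E\,t_G(H_n)-\pi_G=n^{-v}\sum_\phi\bigl(\Pr(\phi\text{ is a homomorphism})-\pi_G\bigr)$, summed over all $\phi:V(G)\to[n]$. Injective maps contribute $0$. Every other map contributes a number in $[-1,1]$, and there are at most $\binom v2n^{v-1}$ of them, since some pair of vertices must have a common image. This gives the first claim for all $n$.

\emph{Concentration.} The events that different maps are homomorphisms are dependent through $c$ and $f$, so we bound the variance by applying the first claim once more. Let $2G=G_1\sqcup G_2$ be the disjoint union of two copies of $G$; then $t_{2G}=t_G^2$. A $k$-selection $\mathcal A$ of $2G$ is a pair $(\mathcal A_1,\mathcal A_2)$ of $k$-selections of $G_1$ and $G_2$, with $|\mathcal A|=|\mathcal A_1|+|\mathcal A_2|$. Because $k\ge2$, a $(k-1)$-set contained in some $A_e$ with $e\in E(G_i)$ is a nonempty subset of $V(G_i)$, so it is contained in no selected set of the other copy. Thus $\mathcal A$ is even if and only if $\mathcal A_1$ and $\mathcal A_2$ are. The colors on $V(G_1)$ and $V(G_2)$ are independent, so $t_{\mathcal A}(\sigma)=t_{\mathcal A_1}(\sigma)\,t_{\mathcal A_2}(\sigma)$.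 Therefore $\pi_{2G}=\pi_G^2$. Using the first claim for $2G$ and for $G$, and $|a^2-b^2|\le2|a-b|$ for $a,b\in[0,1]$,
\[
\operatorname{Var}t_G(H_n)=\mathbb E\,t_{2G}(H_n)-(\mathbb E\,t_G(H_n))^2\le\frac1n\binom{2v}2+\frac2n\binom v2\le\frac{3v^2}n .
\]
Chebyshev's inequality gives $\Pr(|t_G(H_n)-\mathbb E\,t_G(H_n)|\ge\eta)\le3v^2/(n\eta^2)\to0$ for every $\eta>0$, and $\mathbb E\,t_G(H_n)\to\pi_G$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:criterion}]
It suffices to prove the last sentence, so fix $p$, $\delta$ and $\mathcal G$. For an $r$-graph $G$ let $M_G$ be the number of nonempty even $k$-selections of $G$, and let $m=e(F)$. We use $|t_{\mathcal A}(\sigma)|\le1$ and $\varepsilon\le1$.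

By Remark~\ref{rem:small}, the single edge $K$ has no nonempty even selection, so $\pi_K=p$. In $\pi_F$ the empty selection contributes $1$, no nonempty even selection has size below $\ell$, those of size $\ell$ contribute $\Lambda\varepsilon^\ell$ in total, and each larger one contributes at most $\varepsilon^{\ell+1}$. Hence
\[
\pi_F\le p^m\bigl(1+\Lambda\varepsilon^\ell+M_F\,\varepsilon^{\ell+1}\bigr),
\]
which is less than $p^m$ when $\varepsilon<|\Lambda|/M_F$. For $G\in\mathcal G$ we have $|\pi_G-p^{e(G)}|\le M_G\,\varepsilon$. Fix $\varepsilon>0$ satisfying \eqref{eq:eps}, $\varepsilon<|\Lambda|/M_F$, and $M_G\,\varepsilon<\delta/2$ for all $G\in\mathcal G$.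

Since $\pi_F<p^m$, there is $\eta$ with $0<\eta<\min\{p,\delta/2\}$ and $\pi_F+\eta<(p-\eta)^m$. By Lemma~\ref{lem:density} and a union bound over the finite family $\mathcal G\cup\{F,K\}$, for large $n$ some outcome $H$ of $H_n$ satisfies $|t_G(H)-\pi_G|<\eta$ for all $G$ in this family. For this $H$,
\[
t_F(H)<\pi_F+\eta<(p-\eta)^m<t_K(H)^m,
\]
and $|t_G(H)-p^{e(G)}|<\eta+\delta/2<\delta$ for all $G\in\mathcal G$.
\end{proof}

\section{The smallest even selections and the proof of Theorem~\ref{thm:main}}\label{sec:main}

To apply the criterion we must know \emph{all} even selections of minimum size, since a single $\sigma$ has to make their total contribution negative. Under the intersection condition they all have the same shape.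

\begin{lemma}\label{lem:simplex}
Let $2\le k\le r$ and let $F$ be an $r$-graph with $|e\cap f|<k$ for all distinct $e,f\in E(F)$.
\begin{enumerate}
\item[(i)] Every nonempty even $k$-selection of $F$ has size at least $k+1$.
\item[(ii)] If an even $k$-selection $(A_e)_{e\in D}$ has size $k+1$, then the sets $A_e$ are the $k+1$ different $k$-subsets of some $(k+1)$-set $S$.
\item[(iii)] If $F$ contains $\mathrm E^r(K_{k+1}^k)$, then $F$ has an even $k$-selection of size $k+1$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $(A_e)_{e\in D}$ be a nonempty even $k$-selection. If $A_e=A_f$ for distinct $e,f\in D$, then $|e\cap f|\ge k$, which is excluded; this is the only use of the intersection condition. So the sets $A_e$ are distinct. They form a family $\mathcal F$ of $|D|$ sets of size $k$, and every $(k-1)$-set that lies in one member of $\mathcal F$ lies in a second member.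

(i) Fix $A\in\mathcal F$. For each $a\in A$ the set $A\setminus\{a\}$ lies in a member $A^a\ne A$ of $\mathcal F$, and $A^a=(A\setminus\{a\})\cup\{v_a\}$ with $v_a\notin A$. Since $A^a\cap A=A\setminus\{a\}$, the $k$ sets $A^a$ are distinct. Together with $A$ they give $|\mathcal F|\ge k+1$.

(ii) If $|\mathcal F|=k+1$, then $\mathcal F=\{A\}\cup\{A^a:a\in A\}$, and we show that all $v_a$ coincide. Let $a,b\in A$ be distinct. The $(k-1)$-set $(A\setminus\{a,b\})\cup\{v_a\}$ lies in $A^a$, hence in a second member of $\mathcal F$. That member is not $A$, because $v_a\notin A$, so it is $A^{a'}$ for some $a'\ne a$. It contains $A\setminus\{a,b\}$ and does not contain $a'$, so $a'\in\{a,b\}$ and $a'=b$. It contains $v_a\notin A$, and $v_b$ is the only element of $A^b$ outside $A$, so $v_a=v_b$. Thus all $v_a$ equal one vertex $v$, and $\mathcal F=\binom Sk$ for $S=A\cup\{v\}$.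

(iii) A copy of $\mathrm E^r(K_{k+1}^k)$ with core $S$ consists of $k+1$ distinct edges $e_s$, $s\in S$, with $e_s\cap S=S\setminus\{s\}$. Select $A_{e_s}=S\setminus\{s\}$. A $(k-1)$-subset of $S$ has the form $S\setminus\{s,t\}$ and lies in exactly the two selected sets $S\setminus\{s\}$ and $S\setminus\{t\}$; a $(k-1)$-set not contained in $S$ lies in none.
\end{proof}

\begin{remark}\label{rem:copies}
The selections in (ii) are exactly those constructed in (iii). Indeed, let $e_s\supseteq S\setminus\{s\}$ be the selected edges. For $s\ne t$ the intersection $e_s\cap e_t$ contains the $(k-1)$-set $S\setminus\{s,t\}$ and has fewer than $k$ elements, so it equals $S\setminus\{s,t\}$. Hence $s\notin e_s$ (as $s\in e_t$) and the sets $e_s\setminus S$ are pairwise disjoint, so the edges $e_s$ form a copy of $\mathrm E^r(K_{k+1}^k)$ with core $S$. The leading correction to the density of $F$ therefore comes exactly from these copies.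
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Lemma~\ref{lem:simplex}, $\ell_k(F)=k+1$, the number $N$ of even $k$-selections of size $k+1$ is at least $1$, and each of them consists of the sets $S\setminus\{s\}$, $s\in S$, for some $(k+1)$-set $S$. It remains to find one $\sigma$ that is negative on this shape. As in Example~\ref{ex:tetra}, we use as many colors as $S$ has vertices, discard the colorings of $S$ with a repeated color, and put a minus sign on exactly one face.

Let $q=k+1$, $\sigma_1=-1$ and $\sigma_2=\dots=\sigma_{k+1}=1$. If $i_1,\dots,i_k\in[k+1]$ are distinct, let $\sigma(i_1,\dots,i_k)=\sigma_j$, where $j$ is the unique color missing from $\{i_1,\dots,i_k\}$; otherwise let $\sigma(i_1,\dots,i_k)=0$. This function is symmetric.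

Let $\mathcal A$ be an even selection of size $k+1$ with underlying set $S$, and let $c:V(F)\to[k+1]$. If two vertices of $S$ have the same color, pick a third vertex $s\in S$, which exists because $k+1\ge3$; then $S\setminus\{s\}$ has a repeated color and $\prod_{s\in S}\sigma(c(S\setminus\{s\}))=0$. Otherwise $c$ maps $S$ bijectively onto $[k+1]$, the set $S\setminus\{s\}$ misses exactly the color $c(s)$, and the product is $\prod_{s\in S}\sigma_{c(s)}=\prod_{j=1}^{k+1}\sigma_j=-1$. The second case has probability $(k+1)!/(k+1)^{k+1}$, so
\[
t_{\mathcal A}(\sigma)=-\frac{(k+1)!}{(k+1)^{k+1}},\qquad \Lambda=-N\,\frac{(k+1)!}{(k+1)^{k+1}}<0 .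
\]
Theorem~\ref{thm:criterion} shows that $F$ is not Sidorenko, and that \eqref{eq:sid} fails arbitrarily close to every constant density $p\in(0,1)$ in the sense of its last sentence.
\end{proof}

\section{Odd Berge girth and loose cycles}\label{sec:girth}

When the smallest even selections have odd size, no colors are needed. For $k=2$ this size is a familiar parameter. A \emph{Berge cycle} of length $g\ge2$ in an $r$-graph $F$ consists of distinct vertices $v_1,\dots,v_g$ and distinct edges $e_1,\dots,e_g$ with $v_i,v_{i+1}\in e_i$ for all $i$, indices taken modulo $g$. In particular, two edges sharing at least two vertices form a Berge cycle of length $2$. The \emph{Berge girth} of $F$ is the least length of a Berge cycle, if there is one. The \emph{loose cycle} of length $\ell\ge3$ is the expansion $\mathrm E^r(C_\ell)$ of the graph cycle $C_\ell$.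

\begin{corollary}\label{cor:odd}
Let $F$ be an $r$-graph.
\begin{enumerate}
\item[(a)] If $\ell_k(F)$ is odd for some $2\le k\le r$, then $F$ is not Sidorenko.
\item[(b)] If the Berge girth of $F$ is odd, then $F$ is not Sidorenko.
\item[(c)] For $\ell\ge3$, the loose cycle $\mathrm E^r(C_\ell)$ is Sidorenko if and only if $\ell$ is even.
\end{enumerate}
\end{corollary}

Part (a) with Lemma~\ref{lem:simplex} gives Theorem~\ref{thm:main} for even $k$; the colors are needed only for odd $k$, where a constant $\sigma\equiv\tau$ gives $t_{\mathcal A}(\sigma)=\tau^{k+1}\ge0$.

\begin{proof}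
(a) Take $q=1$ and $\sigma\equiv-1$. Then $t_{\mathcal A}(\sigma)=(-1)^{|\mathcal A|}$, so $\Lambda$ is minus the number of even selections of size $\ell_k(F)$, and Theorem~\ref{thm:criterion} applies.

(b) We show that $\ell_2(F)$ equals the Berge girth $g$; then (a) applies with $k=2$. A $2$-selection $(A_e)_{e\in D}$ is a loopless multigraph on $V(F)$ whose edges are labeled by the elements of $D$, and it is even exactly when all degrees are even. A Berge cycle of length $g$ gives the selection $A_{e_i}=\{v_i,v_{i+1}\}$, in which each $v_i$ has degree $2$ and every other vertex has degree $0$; so $\ell_2(F)\le g$. Conversely, let $(A_e)_{e\in D}$ be nonempty and even. Walk along the multigraph without repeating an edge until a vertex is visited for the second time. The walk cannot get stuck earlier, because a vertex entered for the first time has even degree and so has an unused edge. The part of the walk between the two visits has distinct vertices and distinct labels, and length at least $2$ since there are no loops. It is a Berge cycle of length at most $|D|$, so $g\le\ell_2(F)$.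

(c) Let $\ell$ be odd. In a Berge cycle each $v_i$ lies in the two distinct edges $e_{i-1},e_i$, so in $\mathrm E^r(C_\ell)$ it is a core vertex. The edge $e_i$ has only two core vertices, so $\{v_i,v_{i+1}\}$ is the edge of $C_\ell$ from which $e_i$ was made. These edges of $C_\ell$ are distinct and form a cycle in $C_\ell$, which must be $C_\ell$ itself. So the Berge girth is $\ell$, and (b) applies.

Let $\ell$ be even, let $H$ have $n$ vertices, and regard $w=w_2$ as a symmetric $n\times n$ matrix with nonnegative entries. Its eigenvalues $\lambda_1\ge\dots\ge\lambda_n$ are real, $\operatorname{tr}w^\ell=\sum_i\lambda_i^\ell$, and $\lambda_1\ge x^Twx/x^Tx$ for every nonzero vector $x$. With the all-ones vector and \eqref{eq:codegree} this gives $\lambda_1\ge\frac1n\sum_{x,y}w(x,y)=n\,t_K(H)\ge0$. By \eqref{eq:codegree} again,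
\[
t_{\mathrm E^r(C_\ell)}(H)=n^{-\ell}\sum_{x_1,\dots,x_\ell}w(x_1,x_2)w(x_2,x_3)\cdots w(x_\ell,x_1)=n^{-\ell}\operatorname{tr}w^\ell\ge n^{-\ell}\lambda_1^\ell\ge t_K(H)^\ell,
\]
where the first inequality holds because $\lambda_i^\ell\ge0$ for even $\ell$.
\end{proof}

\section{The intersection condition is sharp}\label{sec:sharp}

By Remark~\ref{rem:small}, two edges that share a $k$-set contribute a square at order $\varepsilon^2$, which hides any negative term of order $\varepsilon^{k+1}$. This suggests looking for a Sidorenko example among hypergraphs built from squares: double the vertices of one edge, one after another, so that each doubling is an application of the Cauchy--Schwarz inequality $\mathbb E X^2\ge(\mathbb EX)^2$. Doubling $k+1$ vertices is enough to create $\mathrm E^r(K_{k+1}^k)$, and this is where $r\ge k+1$ is needed.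

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Let $O$ be the complete $(k+1)$-partite $(k+1)$-graph with parts of size $2$. Its vertices are $(i,\alpha)$ with $i\in[k+1]$ and $\alpha\in\{0,1\}$, and it has an edge $\{(i,x_i):i\in[k+1]\}$ for each $x\in\{0,1\}^{k+1}$. Let $F^*=\mathrm E^r(O)$, with edges $e_x=\{(i,x_i):i\in[k+1]\}\cup Z_x$, where $Z_x$ is the set of $r-k-1$ private vertices of $e_x$. Then $e(F^*)=2^{k+1}$.

\emph{Intersections.} For $x\ne x'$, the size of $e_x\cap e_{x'}$ is the number of coordinates in which $x$ and $x'$ agree, which is at most $k$.

\emph{Containment.} Let $S=\{(i,0):i\in[k+1]\}$, and let $x^i$ be the $i$th unit vector. The edge $e_{x^i}$ consists of $S\setminus\{(i,0)\}$ and the $r-k$ vertices of $\{(i,1)\}\cup Z_{x^i}$. These last sets are disjoint from $S$ and from each other, so the edges $e_{x^1},\dots,e_{x^{k+1}}$ form a copy of $\mathrm E^r(K_{k+1}^k)$ with core $S$.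

\emph{The Sidorenko property.} Let $H$ be an $r$-graph and $w=w_{k+1}$. For $0\le j\le k+1$ let
\[
T_j=\mathbb E\prod_{x\in\{0,1\}^j}w\bigl(y_1^{x_1},\dots,y_j^{x_j},y_{j+1},\dots,y_{k+1}\bigr),
\]
where $y_1^0,y_1^1,\dots,y_j^0,y_j^1,y_{j+1},\dots,y_{k+1}$ are independent uniform vertices of $H$; the first $j$ coordinates have been doubled. By \eqref{eq:codegree}, $T_0=t_K(H)$ and $T_{k+1}=t_{F^*}(H)$. Fix $j\le k$, write $z$ for the list of all variables in $T_j$ other than $y_{j+1}$, and let $Q(z,y_{j+1})$ be the product inside $T_j$. Grouping the factors of $T_{j+1}$ by the value of $x_{j+1}$ shows that the product inside $T_{j+1}$ is $Q(z,y_{j+1}^0)\,Q(z,y_{j+1}^1)$. Since $y_{j+1}^0$, $y_{j+1}^1$ and $z$ are independent,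
\[
T_{j+1}=\mathbb E_z\Bigl[\bigl(\mathbb E_{y}\,Q(z,y)\bigr)^2\Bigr]\ge\bigl(\mathbb E_z\mathbb E_y\,Q(z,y)\bigr)^2=T_j^2 .
\]
All $T_j$ are nonnegative, so $k+1$ applications give $t_{F^*}(H)\ge t_K(H)^{2^{k+1}}=t_K(H)^{e(F^*)}$.
\end{proof}

For $k=2$ and $r=3$, $F^*$ is the set of eight faces of an octahedron, and the hypergraph $P$ of Example~\ref{ex:P} is half of it. Take the parts $\{12,34\}$, $\{13,24\}$, $\{14,23\}$, with the first vertex of each part labeled $0$; then $e_1,e_2,e_3,e_4$ are the edges indexed by $000$, $011$, $101$, $110$. The four faces of even weight meet pairwise in single vertices and form a hypergraph that is not Sidorenko; adding the four faces of odd weight creates intersections of size $2$ and restores the inequality.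

\begin{thebibliography}{1}

\bibitem{NS}
Jiaxi Nie and Sam Spiro, \emph{Sidorenko Hypergraphs and Random Tur\'an Numbers}, arXiv:2309.12873 (2023).

\end{thebibliography}
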